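# Free multiplicative convolution does not preserve log-unimodality

## 1. Symmetric unimodal laws, and why one guesses that products stay unimodal

Take two positive random quantities. Suppose that the logarithm of each is distributed symmetrically about $0$, with one hump. Multiply them. Does the logarithm of the product still have one hump? The first guess is yes. For independent commuting factors the guess is a theorem, proved below in a few lines. This talk asks the same for *free* factors, and the guess will survive some tests before it fails.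

**Definition (unimodal).** A positive Borel measure $\rho$ on $\mathbb R$ is *unimodal with mode $a$* if $\rho=r\delta_a+f(x)\,dx$, where $r\ge 0$ and $f:\mathbb R\to[0,\infty)$ is non-decreasing on $(-\infty,a)$ and non-increasing on $(a,\infty)$.

**Definition (log-unimodal, multiplicatively symmetric).** Let $\mathbb R_+=(0,\infty)$. A probability measure $\mu$ on $\mathbb R_+$ is *log-unimodal* if its push-forward $\log_*\mu$ under $\log:\mathbb R_+\to\mathbb R$ is unimodal. It is *multiplicatively symmetric* if it equals its image $\mu^{-1}$ under $x\mapsto 1/x$, that is, if $\log_*\mu$ is symmetric about $0$.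

If $\log_*\mu$ has density $g$, then $\mu$ has density $g(\log x)/x$, so log-unimodality of $\mu$ means that $x\,d\mu(x)$ is unimodal. Examples: the uniform law on $(0,1)$ is log-unimodal, since its logarithm has density $e^y$ on $y<0$, with mode $0$. The law $\frac12(\delta_{1/2}+\delta_2)$ is multiplicatively symmetric but not log-unimodal, since it has two atoms. The law with $\log_*\mu=c\,\delta_0+(1-c)\,\mathrm{Unif}[-L,L]$ has both properties.

**Lemma 1.** Let $\sigma$ be a finite symmetric unimodal measure on $\mathbb R$. Then $\sigma=r\delta_0+f\,dx$ with $f$ even and non-increasing on $(0,\infty)$.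

*Proof.* Let $a$ be a mode. If $a=0$, the restriction of $\sigma$ to $(0,\infty)$ has a non-increasing density, and symmetry gives the other half. If $a\neq0$, there is no atom at $a$, since symmetry would force an atom at $-a\ne a$. Reflecting, $-a$ is also a mode. So both $|a|$ and $-|a|$ are modes, and with the mode $-|a|$ we get a density that is non-increasing on $(-|a|,\infty)\supset(0,\infty)$. Extend its restriction to $(0,\infty)$ evenly. $\square$

**The commuting case.** If $X,Y$ are independent, then $\log(XY)=\log X+\log Y$, and the claim is that the convolution of two symmetric unimodal laws is symmetric unimodal. By Lemma 1 write such a law as $r\delta_0+f\,dx$. Then $f(x)=\int_0^\infty 1_{\{f>s\}}(x)\,ds$, and for $s>0$ the level set $\{f>s\}$ is, up to a null set, a bounded symmetric interval. So the law is a mixture of the laws $\mathrm{Unif}[-q,q]$, $q\ge 0$, with $\mathrm{Unif}[0,0]=\delta_0$. Convolution is affine in each argument, so it suffices to convolve two of these. For $q,q'>0$ the density is $\frac1{4qq'}\,\mathrm{length}\big([-q,q]\cap[x-q',x+q']\big)$,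 even and non-increasing in $|x|$; if $q$ or $q'$ is $0$ there is nothing to do. Mixtures of symmetric unimodal laws with mode $0$ are again of this kind. $\square$

**The free question.** Let $(M,\mathrm{tr})$ be a tracial $W^*$-probability space: a von Neumann algebra with a faithful normal tracial state. Two operators $X,Y$ affiliated with it are *freely independent* if $\mathrm{tr}(a_1a_2\cdots a_j)=0$ whenever the $a_i$ have trace $0$ and are taken alternately from the von Neumann algebras generated by $X$ and by $Y$. If $X,Y$ are free, positive and invertible with distributions $\mu,\nu$ on $\mathbb R_+$, the distribution of $X^{1/2}YX^{1/2}$ is the *free multiplicative convolution* $\mu\boxtimes\nu$.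

*If $\mu,\nu$ are multiplicatively symmetric and log-unimodal, is $\mu\boxtimes\nu$ log-unimodal?*

The most trivial test is $\nu=\delta_1$: then $Y=1$ and $\mu\boxtimes\delta_1=\mu$, so the answer is yes. For a second test we need a formula.

## 2. The product formula in logarithmic coordinates

For $a>0$ and $|A|<a$ put
$$\ell_a(A)=\log\frac{a+A}{a-A},\qquad \ell_a'(A)=\frac1{a+A}+\frac1{a-A}=\frac{2a}{a^2-A^2}.$$
This is the inverse function of $t\mapsto a\tanh(t/2)$. For fixed $A$ the derivative $\ell_a'(A)$ is strictly decreasing in $a\in(|A|,\infty)$, because $\partial_a\log\frac{2a}{a^2-A^2}=\frac1a-\frac{2a}{a^2-A^2}=-\frac{a^2+A^2}{a(a^2-A^2)}<0$.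

For a finite measure $\rho$ on $\mathbb R$ put
$$T_\rho(t)=\tfrac12\int\tanh\tfrac{t-x}{2}\,d\rho(x)\quad(t\in\mathbb R),$$
and for a probability measure $\mu$ on $\mathbb R_+$ put $T_\mu:=T_{\log_*\mu}$. This $T_\mu$ is an increasing homeomorphism $\mathbb R\to(-\frac12,\frac12)$. Example: $T_{\delta_1}(t)=\frac12\tanh\frac t2$, so $T_{\delta_1}^{-1}=\ell_{1/2}$.

**Lemma 2 (product formula).** For probability measures $\mu,\nu$ on $\mathbb R_+$,
$$T_{\mu\boxtimes\nu}^{-1}(A)=T_\mu^{-1}(A)+T_\nu^{-1}(A)-\ell_{1/2}(A),\qquad |A|<\tfrac12.\tag{1}$$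

*Proof.* Let $\psi_\mu(z)=\int\frac{xz}{1-xz}\,d\mu(x)$. On $(-\infty,0)$ the integrand lies in $(-1,0)$ and increases strictly in $z$, so $\psi_\mu$ is a bijection $(-\infty,0)\to(-1,0)$; call $\chi_\mu$ its inverse. The $S$-transform is $S_\mu(u)=\frac{1+u}{u}\chi_\mu(u)$, which is positive on $(-1,0)$. By Bercovici–Voiculescu (*Free convolution of measures with unbounded support*, Indiana Univ. Math. J. 42 (1993)), $S_{\mu\boxtimes\nu}=S_\mu S_\nu$ near $0^-$. Since $\psi_\mu$ is real-analytic with positive derivative, all three $S$-transforms are real-analytic on $(-1,0)$, so the identity holds on all of $(-1,0)$.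

Now translate. With $y=\log x$,
$$\psi_\mu(-e^{-t})=-\int\frac{xe^{-t}}{1+xe^{-t}}\,d\mu(x)=-\int\frac{1}{1+e^{t-y}}\,d(\log_*\mu)(y)=T_\mu(t)-\tfrac12,$$
because $-\frac1{1+e^v}=\frac12\tanh\frac v2-\frac12$. Put $u=A-\frac12$ with $|A|<\frac12$. Then $\chi_\mu(u)=-e^{-T_\mu^{-1}(A)}$ and $\frac{1+u}{u}=-\frac{1/2+A}{1/2-A}$, so
$$\log S_\mu(u)=\ell_{1/2}(A)-T_\mu^{-1}(A).$$
Adding this for $\mu$ and $\nu$ and comparing with $\mu\boxtimes\nu$ gives (1). $\square$

As a check, $\nu=\delta_1$ in (1) returns $T_\mu^{-1}$.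

## 3. Reading a measure off its transform

For a finite measure $\rho$ on $\mathbb R$ let
$$\Gamma_\rho(\tau)=\tfrac12\int\coth\tfrac{\tau-x}{2}\,d\rho(x),\qquad 0<\mathrm{Im}\,\tau<2\pi .$$
It is analytic, and since $\coth(v+\frac{i\pi}2)=\tanh v$, we have $\Gamma_\rho(t+i\pi)=T_\rho(t)$. So $T_\rho$ sits on the middle line of a strip, and the measure sits on the lower edge. Let $S=\{0<\mathrm{Im}\,\tau<\pi\}$ and $\mathbb C^-=\{\mathrm{Im}\,w<0\}$.

**Lemma 3.** Let $\rho$ be a finite measure on $\mathbb R$.

1. If $\rho\ne 0$, then $\Gamma_\rho(S)\subset\mathbb C^-$.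
2. $-\frac1\pi\mathrm{Im}\,\Gamma_\rho(t+i\theta)\,dt\to\rho$ vaguely as $\theta\downarrow0$. If $\Gamma_\rho$ extends continuously to $S\cup I$ for an open interval $I\subset\mathbb R$, then $\rho|_I=-\frac1\pi\mathrm{Im}\,\Gamma_\rho(t)\,dt$.
3. $T_\rho$ determines $\rho$. In particular, $\rho$ is symmetric if and only if $T_\rho$ is odd.
4. $\rho(\{0\})=\lim_{\theta\downarrow0}i\theta\,\Gamma_\rho(i\theta)$.

*Proof.* From $\coth\frac{t+i\theta}2=\frac{\sinh t-i\sin\theta}{\cosh t-\cos\theta}$ we get
$$-\tfrac1\pi\mathrm{Im}\,\Gamma_\rho(t+i\theta)=(P_\theta*\rho)(t),\qquad P_\theta(t)=\frac{\sin\theta}{2\pi(\cosh t-\cos\theta)}.$$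
For $0<\theta<\pi$ we have $P_\theta>0$, which gives 1. Differentiation shows that $\frac{\sin\theta}{\cosh t-\cos\theta}$ has the antiderivative $2\arctan(\cot\frac\theta2\tanh\frac t2)$, so $\int P_\theta=\frac{1}{2\pi}\cdot4(\frac\pi2-\frac\theta2)=1-\frac\theta\pi$. For $|t|\ge\varepsilon$, $P_\theta(t)\le\frac{\sin\theta}{2\pi(\cosh t-1)}$, so the mass of $P_\theta$ outside $(-\varepsilon,\varepsilon)$ tends to $0$. Hence $P_\theta*\varphi\to\varphi$ uniformly for $\varphi\in C_c(\mathbb R)$, and $\int\varphi\,(P_\theta*\rho)\,dt=\int(P_\theta*\varphi)\,d\rho\to\int\varphi\,d\rho$. This is the first half of 2. If $\Gamma_\rho$ extends continuously to $S\cup I$, the convergence of $\mathrm{Im}\,\Gamma_\rho(t+i\theta)$ is uniform on compact subsets of $I$, and the second half follows.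

For 3: $T_\rho$ gives $\Gamma_\rho$ on the line $\mathrm{Im}\,\tau=\pi$, hence everywhere by the identity theorem, hence $\rho$ by 2. Reflecting $\rho$ replaces $T_\rho(t)$ by $-T_\rho(-t)$, which gives the second claim.

For 4: $i\theta\,\Gamma_\rho(i\theta)=\int\frac{i\theta}2\coth\frac{i\theta-x}2\,d\rho(x)$. As $\theta\downarrow0$ the integrand tends to $1$ at $x=0$ and to $0$ at $x\ne0$. Since $|\coth\frac{x+i\theta}2|^2=\frac{\cosh x+\cos\theta}{\cosh x-\cos\theta}\le\cot^2\frac\theta2$ for $0<\theta<\frac\pi2$, the integrand is bounded by $\frac\theta2\cot\frac\theta2\le1$, and dominated convergence applies. $\square$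

By Lemma 3.3 and (1), $\mu\boxtimes\nu$ is multiplicatively symmetric when $\mu$ and $\nu$ are, because the right side of (1) is then odd.

## 4. A one-parameter family on which the guess is right

Formula (1) is easiest when $T_\mu^{-1}$ is a multiple of $\ell_{1/2}$. For $0<a<1$ let
$$f_a(t)=\frac1{2\pi}\,\frac{\sin a\pi}{\cosh at+\cos a\pi}.$$
It is positive, even, and decreasing in $|t|$. *Claim:* $f_a\,dt$ is a probability measure with $T(t)=\frac12\tanh\frac{at}2$.

To see this, let $G(z)=\frac12\tanh\frac{a(z-i\pi)}2$. Its poles lie on $\mathrm{Im}\,z=\pi\pm\frac{(2j+1)\pi}a$, $j\ge0$, outside $0\le\mathrm{Im}\,z\le2\pi$. Fix $\tau$ with $0<\mathrm{Im}\,\tau<2\pi$ and integrate $G(z)\cdot\frac12\coth\frac{z-\tau}2$ around the rectangle $[-X,X]\times[0,2\pi]$. The only pole inside is $\tau$, with residue $G(\tau)$. As $X\to\infty$, both factors tend to $\frac12$ on the right side and to $-\frac12$ on the left side, so the two sides contribute $\frac{i\pi}2$ and $-\frac{i\pi}2$, which cancel. The coth factor takes equal values on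 the bottom and the top, and $G(x+2\pi i)=\overline{G(x)}$. From $\tanh\frac{x+iy}2=\frac{\sinh x+i\sin y}{\cosh x+\cos y}$ we read $\mathrm{Im}\,G(x)=-\pi f_a(x)$. Hence $-2\pi i\int f_a(x)\,\frac12\coth\frac{x-\tau}2\,dx=2\pi i\,G(\tau)$, that is, $\Gamma_{f_a\,dt}=G$. At $\tau=t+i\pi$ this is the claimed $T$, and $t\to\infty$ shows that the mass is $1$.

Let $\mu_a$ have logarithmic law $f_a\,dt$. Then $T_{\mu_a}^{-1}=\frac1a\ell_{1/2}$, and (1) gives
$$\mu_a\boxtimes\mu_{a'}=\mu_{a''},\qquad \tfrac1{a''}=\tfrac1a+\tfrac1{a'}-1>1 .$$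
The product is again in the family, hence log-unimodal. The guess passes.

## 5. The mixture argument stops at bilinearity

A sensible first proof attempt copies Section 1: decompose both laws into laws $\mathrm{Unif}[-q,q]$ in logarithmic coordinates, and treat pairs of these. The decomposition is still available. What fails is the next line, that the convolution of mixtures is the mixture of the convolutions: $\boxtimes$ is not affine in each argument.

Here is a check with bounded $X,Y$. Write $X=a+x$, $Y=b+y$ with $a=\mathrm{tr}\,X$, $b=\mathrm{tr}\,Y$, so that $x,y$ have trace $0$. By freeness $\mathrm{tr}(X^2y)=\mathrm{tr}(xy^2)=0$ and $\mathrm{tr}(xyxy)=0$, so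
$$\mathrm{tr}(XYXY)=b^2\,\mathrm{tr}(X^2)+\mathrm{tr}(XyXy)=b^2\,\mathrm{tr}(X^2)+a^2\,\mathrm{tr}(y^2).$$
The left side is the second moment of $\mu\boxtimes\nu$. For fixed non-degenerate $\nu$ the right side contains the square of the mean of $\mu$, multiplied by $\mathrm{tr}(y^2)>0$. It is not affine in $\mu$.

Formula (1) shows the same obstacle: $T_\rho$ is linear in $\rho$, but the quantities that add are the *inverses* of the $T$'s. So one should look for laws whose $T$ can be inverted by hand.

## 6. Letting mass escape to infinity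

Which law should we test? A dimension count suggests one. Let $X,Y$ be positive $N\times N$ matrices that have the eigenvalue $1$ with multiplicities $cN$ and $c'N$. The two eigenspaces meet in dimension at least $(c+c'-1)N$, and every vector $\xi$ in the intersection satisfies $X^{1/2}YX^{1/2}\xi=\xi$. So if $c+c'>1$, a large atom at $1$ should survive. Push the remaining eigenvalues very far from $1$ and ask what lies just beside this atom.

Accordingly, take $\log_*\mu=c\,\delta_0+(1-c)\,\mathrm{Unif}[-L,L]$ and let $L\to\infty$. Recall that $\rho_N\to\rho$ *vaguely* if $\int\varphi\,d\rho_N\to\int\varphi\,d\rho$ for all $\varphi\in C_c(\mathbb R)$, and that mass may be lost: here the logarithmic laws converge vaguely to $c\,\delta_0$. Two textbook facts: a sequence of sub-probability measures has a vaguely convergent subsequence, with a sub-probability limit; and vague convergence of sub-probability measures gives convergence against all $\varphi\in C_0(\mathbb R)$, by uniform approximation.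

**Theorem 1.** Let $c,c'\in(0,1)$ with $c+c'>1$. Let $\mu_N,\nu_N$ be multiplicatively symmetric log-unimodal probability measures on $\mathbb R_+$ with $\log_*\mu_N\to c\,\delta_0$ and $\log_*\nu_N\to c'\delta_0$ vaguely on $\mathbb R$. Then $\mu_N\boxtimes\nu_N$ is not log-unimodal for all sufficiently large $N$.

So the answer to the question is **no**, even for $\mu=\nu$. Take $c=c'\in(\frac12,1)$ and $\log_*\mu=\log_*\nu=c\,\delta_0+(1-c)\,\mathrm{Unif}[-L,L]$. For all sufficiently large $L$, $\mu\boxtimes\nu$ is not log-unimodal; otherwise it would be log-unimodal along some $L_N\to\infty$, against Theorem 1. Smooth examples exist as well: $\log_*\mu_N=c\,N(0,\frac1N)+(1-c)\,N(0,N)$ is symmetric and unimodal with mode $0$, its density is strictly positive and real-analytic, and it converges vaguely to $c\,\delta_0$, because the density of the second part is at most $1/\sqrt{2\pi N}$.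

The next lemma computes the limit, for any number of factors. The product of $n$ measures is taken by iterating $\boxtimes$.

**Lemma 4 (the limit law).** Let $n\ge2$ and $c_1,\dots,c_n\in(0,1)$. For each $i$ let $\mu_i^{(N)}$ be multiplicatively symmetric with $\log_*\mu_i^{(N)}\to c_i\delta_0$ vaguely as $N\to\infty$. Put $d_i=c_i/2<\frac12$, $m_0=\min d_i$, and
$$k(A)=\sum_{i=1}^n\ell_{d_i}(A)-(n-1)\,\ell_{1/2}(A),\qquad |A|<m_0 .$$
Then $k$ is an odd increasing homeomorphism $(-m_0,m_0)\to\mathbb R$. The laws $\rho_N=\log_*(\mu_1^{(N)}\boxtimes\cdots\boxtimes\mu_n^{(N)})$ converge vaguely to a symmetric sub-probability measure $\rho$, depending only on the $c_i$, with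
$$T_\rho=k^{-1}\ \text{ on }\mathbb R,\qquad \rho(\mathbb R)=2m_0=\min_i c_i>0.\tag{2}$$

*Proof.* *The limit of each $T$.* For a symmetric finite measure $\sigma$, averaging over $x\mapsto-x$ gives
$$T_\sigma(t)=\int h_t\,d\sigma,\qquad h_t(x)=\tfrac14\Big[\tanh\tfrac{t-x}2+\tanh\tfrac{t+x}2\Big]\in C_0(\mathbb R),\tag{3}$$
since the two terms cancel as $x\to\pm\infty$. Hence $T_{\mu_i^{(N)}}(t)\to c_ih_t(0)=d_i\tanh\frac t2$ for each $t$.

*Passing to inverses.* Let increasing homeomorphisms $F_N$ between intervals converge pointwise to an increasing homeomorphism $F$. If $F(t_0)=A$, then for small $\varepsilon>0$ we have $F_N(t_0-\varepsilon)<A<F_N(t_0+\varepsilon)$ for large $N$, so $F_N^{-1}(A)\to F^{-1}(A)$ on the open range of $F$. Thus $T_{\mu_i^{(N)}}^{-1}(A)\to\ell_{d_i}(A)$ for $|A|<d_i$. Iterating (1),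
$$T_{\rho_N}^{-1}=\sum_iT_{\mu_i^{(N)}}^{-1}-(n-1)\ell_{1/2}\ \longrightarrow\ k\quad\text{on }(-m_0,m_0).$$

*$k$ is an increasing homeomorphism onto $\mathbb R$.* Since $d_i<\frac12$, we have $\ell_{d_i}'>\ell_{1/2}'>0$, so $k'=\ell_{d_1}'+\sum_{i\ge2}(\ell_{d_i}'-\ell_{1/2}')>0$. As $A\to m_0$, the terms with $d_i=m_0$ tend to $+\infty$ and the others stay finite, including $\ell_{1/2}$ because $m_0<\frac12$. As $k$ is odd, $k\to-\infty$ at $-m_0$.

*Passing back.* The same inversion argument gives $T_{\rho_N}(t)\to k^{-1}(t)$ for every $t\in\mathbb R$: with $A_0=k^{-1}(t)$, $T_{\rho_N}^{-1}(A_0-\varepsilon)<t<T_{\rho_N}^{-1}(A_0+\varepsilon)$ for large $N$. The $\rho_N$ are symmetric. If $\rho$ is a vague limit point of $(\rho_N)$, then $\rho$ is symmetric and, by (3), $T_\rho=k^{-1}$. By Lemma 3.3 this determines $\rho$, so the whole sequence converges. Finally, as $t\to+\infty$, $T_\rho(t)\to\frac12\rho(\mathbb R)$ and $k^{-1}(t)\to m_0$. $\square$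

The constant $\frac12$ in $\ell_{1/2}$ remembers that the original laws had mass $1$; the $d_i<\frac12$ record the mass that stayed.

**Lemma 5 (unimodality survives vague limits).** Let symmetric unimodal probability measures $\sigma_N$ converge vaguely to $\rho$, and let $\rho((0,\delta))=0$ for some $\delta>0$. Then $\rho((0,\infty))=0$.

*Proof.* By Lemma 1, $\sigma_N$ has a non-increasing density $f_N$ on $(0,\infty)$. For $0\le\varphi\in C_c((0,\infty))$, extended by $0$, and $h\ge0$,
$$\int\varphi(x-h)\,d\sigma_N(x)=\int_0^\infty\varphi(y)f_N(y+h)\,dy\le\int_0^\infty\varphi(y)f_N(y)\,dy=\int\varphi\,d\sigma_N .$$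
Both ends converge, so $\int\varphi(x-h)\,d\rho(x)\le\int\varphi\,d\rho$. Choose $\varphi$ supported in $(0,\delta)$ and positive on $[\frac\delta3,\frac{2\delta}3]$. The right side is $0$, so $\rho$ vanishes on $[\frac\delta3+h,\frac{2\delta}3+h]$ for every $h\ge0$, and these intervals cover $[\frac\delta3,\infty)$. $\square$

So it is enough to show that the limit law has a gap next to $0$ and mass beyond it.

## 7. The gap next to the atom: proof of Theorem 1

Let $d_1=c/2$, $d_2=c'/2$, $s=d_1+d_2$, $p=d_1d_2$; thus $2s=c+c'>1$. Let $\rho$ be the limit in Lemma 4 with $n=2$, and $\Gamma=\Gamma_\rho$.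

**Step 1 (an algebraic equation for $\Gamma$).** *Purpose: turn $T_\rho=k^{-1}$ into a polynomial relation valid up to the real axis.* For $A=T_\rho(t)$, exponentiating $t=k(A)$ gives
$$e^t(d_1-A)(d_2-A)(\tfrac12+A)=(d_1+A)(d_2+A)(\tfrac12-A).$$
At $\tau=t+i\pi$ we have $A=\Gamma(\tau)$ and $u:=e^\tau=-e^t$, so this reads
$$u\,(A-d_1)(A-d_2)(A+\tfrac12)=(A+d_1)(A+d_2)(A-\tfrac12).$$
By the identity theorem it holds with $A=\Gamma(\tau)$, $u=e^\tau$ on the whole strip $0<\mathrm{Im}\,\tau<2\pi$. On $S$, $\Gamma\ne0$ by Lemma 3.1, so $v:=1/\Gamma$ is analytic on $S$. Multiplying by $v^3$,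
$$P(e^\tau,v(\tau))=0,\qquad P(u,v)=u(1-d_1v)(1-d_2v)(1+\tfrac v2)-(1+d_1v)(1+d_2v)(1-\tfrac v2).\tag{4}$$
We pass to $v$ because an atom of $\rho$ at $0$ makes $\Gamma$ blow up at $0$, while $v$ stays bounded. This step did not use $c+c'>1$.

**Step 2 (the roots over $\tau=0$).** *Purpose: see that every candidate for $v$ is real near $0$.* With $(1\mp d_1v)(1\mp d_2v)=1\mp sv+pv^2$,
$$P(1,v)=(1-sv+pv^2)(1+\tfrac v2)-(1+sv+pv^2)(1-\tfrac v2)=(1-2s)v+pv^3 .$$
Since $2s>1$, this cubic has three distinct *real* roots, $0$ and $\pm\sqrt{(2s-1)/p}$. The coefficient of $v^3$ in $P(u,v)$ is $\frac p2(u+1)$, nonzero near $u=1$. By the implicit function theorem there is $\delta\in(0,\pi)$ such that for $|\tau|<\delta$ the roots of $P(e^\tau,\cdot)$ are three analytic functions $g_0,g_+,g_-$ with pairwise distinct values at every $\tau$. As $P$ has real coefficients, $\overline{g_j(\bar\tau)}$ is also an analytic root, with the same real value at $\tau=0$; by uniqueness it equals $g_j(\tau)$. So each $g_j$ is real on $(-\delta,\delta)$. Moreover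 $P(u,0)=u-1$, so no $g_j$ vanishes at a point $\tau\neq0$ with $|\tau|<\delta$.

**Step 3 (the gap).** *Purpose: conclude that $\rho$ vanishes on both sides of $0$.* On the half disc $\{|\tau|<\delta,\ \mathrm{Im}\,\tau>0\}$ the three sets $\{v=g_j\}$ are closed, disjoint, and cover. The half disc is connected, so $v$ equals one of the $g_j$ throughout. We need not know which: $\Gamma=1/v$ extends continuously, with real values, to $(-\delta,0)\cup(0,\delta)$, and Lemma 3.2 gives
$$\rho\big((-\delta,0)\cup(0,\delta)\big)=0.\tag{5}$$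

**Step 4 (mass beyond the gap).** *Purpose: exclude $\rho=m\delta_0$, and finish.* Suppose $\mu_N\boxtimes\nu_N$ is log-unimodal for infinitely many $N$. Along these $N$ the symmetric unimodal laws $\rho_N$ converge to $\rho$, so by (5) and Lemma 5, $\rho((0,\infty))=0$. By symmetry $\rho=m\delta_0$, with $m=2m_0>0$ by (2). Then $T_\rho(t)=m_0\tanh\frac t2$, so $T_\rho^{-1}=\ell_{m_0}$, and (2) says
$$\ell_{m_0}=\ell_{d_1}+\ell_{d_2}-\ell_{1/2}\quad\text{on }(-m_0,m_0).$$
One of $d_1,d_2$ is $m_0$. Cancelling it, $\ell_{\max(d_1,d_2)}=\ell_{1/2}$ near $0$. But $\ell_a'(0)=2/a$, and $\max(d_1,d_2)<\frac12$: a contradiction. $\blacksquare$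

The log-unimodality of the factors was never used; it is needed only for the theorem to answer the question.

## 8. Any number of factors: following the right branch

**Theorem 2.** Let $n\ge2$, $c_1,\dots,c_n\in(0,1)$, $\kappa:=\sum c_i-(n-1)>0$. For each $i$ let $\mu_i^{(N)}$ be multiplicatively symmetric and log-unimodal with $\log_*\mu_i^{(N)}\to c_i\delta_0$ vaguely as $N\to\infty$. Then $\mu_1^{(N)}\boxtimes\cdots\boxtimes\mu_n^{(N)}$ is not log-unimodal for all large $N$. Every vague limit point $\rho$ of its logarithmic law satisfies $\rho|_{(-\delta,\delta)}=\kappa\delta_0$ for some $\delta>0$ and $\rho(\mathbb R)>\kappa$. In particular, for every $n\ge2$ there is a symmetric log-unimodal $\mu$ with $\mu^{\boxtimes n}$ not log-unimodal.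

For $n$ factors, clearing denominators gives a polynomial of degree $2n-1$, and we do not try to control all its roots. Instead we identify the branch that is $\Gamma$, by continuing $k$ itself into $\mathbb C^-$.

**The functions $\lambda_a$.** For $w\in\mathbb C^-$ and $a>0$ let $\lambda_a(w)=\log\frac{w+a}{w-a}$, principal branch. Write $w=A-ib$ with $b>0$, and $R=|w|^2$. Then
$$(w+a)(\bar w-a)=R-a^2+2iab,\qquad \omega_a(w):=\mathrm{Im}\,\lambda_a(w)=\arg(R-a^2+2iab)\in(0,\pi).\tag{6}$$
This is the angle under which $[-a,a]$ is seen from $w$. It is strictly increasing in $a$, because $\cot\omega_a=\frac{R}{2ab}-\frac a{2b}$ is strictly decreasing in $a$. On $\mathbb C^-$ we have $\lambda_a(w)=i\pi+\mathrm{Log}\,\frac{a+w}{a-w}$, since the quotient $\frac{a+w}{a-w}$ has argument in $(-\pi,0)$. The right side is analytic on $\mathbb C\setminus\big((-\infty,-a]\cup[a,\infty)\big)$, so $\lambda_a$ extends analytically across $(-a,a)$, with value $\ell_a(A)+i\pi$ there. For $|w|>a$ the real part $R-a^2$ in (6) is positive, so $\lambda_a$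 is analytic and odd near $\infty$, $\lambda_a(w)=\frac{2a}w+\frac{2a^3}{3w^3}+\cdots$, with real coefficients.

**Lemma 6.** In the setting of Lemma 4, with $\Gamma=\Gamma_\rho$ and $K=\sum_i\lambda_{d_i}-(n-1)\lambda_{1/2}$,
$$K(\Gamma(\tau))=\tau\qquad(\tau\in S).\tag{7}$$

*Proof.* $K$ is analytic on $\mathbb C^-$ and extends analytically across $(-m_0,m_0)$ with values $k(A)+ni\pi-(n-1)i\pi=k(A)+i\pi$. On the line $\mathrm{Im}\,\tau=\pi$, $\Gamma(t+i\pi)=T_\rho(t)=k^{-1}(t)\in(-m_0,m_0)$. So $K\circ\Gamma$ is analytic near this line and equals $t+i\pi=\tau$ on it. Since $\Gamma(S)\subset\mathbb C^-$, $K\circ\Gamma$ is analytic on $S$ as well, and (7) follows from the identity theorem. $\square$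

*Proof of Theorem 2.* By Lemma 4 there is exactly one vague limit point $\rho$. Let $\Gamma,K$ be as in Lemma 6.

**Step 1 ($\Gamma$ blows up at $0$).** *Purpose: find the starting value of the branch.* By symmetry of $\rho$ the real part $\frac12\int\frac{\sinh(-x)}{\cosh x-\cos\theta}\,d\rho(x)$ of $\Gamma(i\theta)$ is $0$, so $\Gamma(i\theta)=-iy(\theta)$ with $y:(0,\pi)\to(0,\infty)$ continuous. At $w=-iy$ the number in (6) is $(y+ia)^2$, so
$$\mathrm{Im}\,K(-iy)=2\Big[\sum_i\arctan\tfrac{d_i}y-(n-1)\arctan\tfrac1{2y}\Big]\ge2\kappa\arctan\tfrac1{2y}>0.$$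
Indeed $x\mapsto\arctan(x/y)$ is concave on $[0,\infty)$ and vanishes at $0$, and $d_i=c_i\cdot\frac12$, so $\arctan\frac{d_i}y\ge c_i\arctan\frac1{2y}$. Also $\mathrm{Im}\,K(-iy)\to n\pi-(n-1)\pi=\pi$ as $y\downarrow0$. By (7), $\mathrm{Im}\,K(-iy(\theta))=\theta\to0$ as $\theta\downarrow0$. So $y(\theta)$ has no accumulation point in $(0,\infty)$, where the limit would be positive, nor at $0$, where it would be $\pi$. Hence $y(\theta)\to\infty$.

**Step 2 ($\Gamma$ near $0$).** *Purpose: identify $\Gamma$ with a real meromorphic function.* Near $\infty$, $K(w)=\kappa/w+O(w^{-3})$ with real coefficients, since $\sum2d_i-(n-1)=\kappa$. As $\kappa>0$, the map $x\mapsto K(1/x)=\kappa x+O(x^3)$ has an analytic inverse near $0$. Its reciprocal $g$ is meromorphic in some disc $|\tau|<\delta$, $\delta<\pi$, real on the real axis, with $K(g(\tau))=\tau$; its only pole is at $0$, simple, with residue $\kappa$. For small $\theta$, $1/\Gamma(i\theta)$ is close to $0$ and $K(\Gamma(i\theta))=i\theta$, so $\Gamma(i\theta)=g(i\theta)$. By the identity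 theorem
$$\Gamma=g\quad\text{on }\{|\tau|<\delta,\ \mathrm{Im}\,\tau>0\}.\tag{8}$$
By Lemma 3.2, $\rho$ vanishes on $(-\delta,\delta)\setminus\{0\}$. By Lemma 3.4, $\rho(\{0\})=\lim_{\theta\downarrow0}i\theta\,g(i\theta)=\kappa$.

**Step 3 (mass beyond the gap).** *Purpose: conclude.* By (2), $\rho(\mathbb R)=\min c_i$. If $j$ attains the minimum, then $\kappa=c_j-\sum_{i\ne j}(1-c_i)<c_j$, so $\rho(\mathbb R)>\kappa$, and by symmetry $\rho((0,\infty))>0$. If the convolutions were log-unimodal along a subsequence, Lemma 5 would give $\rho((0,\infty))=0$, a contradiction.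

For the last sentence of the theorem take all $\mu_i^{(N)}$ equal, with $\log_*\mu^{(N)}=c\,\delta_0+(1-c)\,\mathrm{Unif}[-N,N]$ and $1-\frac1n<c<1$. $\blacksquare$

Steps 1 and 2 use only $T_\rho=k^{-1}$ and $\kappa>0$. They also confirm the dimension count: for $n=2$ the atom is exactly $c+c'-1$.

## 9. The limit law for two factors and the threshold $c+c'=1$

Notation as in Section 7: $d_1=c/2$, $d_2=c'/2$, $s=d_1+d_2$, $p=d_1d_2$.

**Theorem 3.** Let $c,c'\in(0,1)$ be arbitrary and let $\mu_N,\nu_N$ be as in Theorem 1, without assuming $c+c'>1$. Then $\log_*(\mu_N\boxtimes\nu_N)$ converges vaguely to a symmetric measure $\rho=\rho_{c,c'}$ depending only on $(c,c')$, and $\rho$ is unimodal if and only if $c+c'\le1$. More precisely: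

(a) If $c+c'\le1$, $\rho$ is absolutely continuous and unimodal with mode $0$.

(b) If $c+c'>1$, then $\rho=(c+c'-1)\delta_0+f(t)\,dt$ with $f$ even and continuous. On $(0,\infty)$: $f=0$ on $(0,t_*]$; $\{f>0\}$ is an interval $(t_*,\beta)$ with $\beta\le\infty$; and on it $f$ strictly increases to its maximum and then strictly decreases to $0$. Here
$$t_*=\Big[\log\tfrac{A+d_1}{A-d_1}+\log\tfrac{A+d_2}{A-d_2}-\log\tfrac{A+1/2}{A-1/2}\Big]_{A=\sqrt{R_2}}>0,$$
where $R_2$ is the larger root of $(2s-1)R^2-BR+p(\frac s2-p)=0$, $B:=\frac s2-d_1^2-d_2^2+2sp$. For $c=c'$: $\sqrt{R_2}=\frac12\sqrt{c(2-c)/(2c-1)}$.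

Statement (a) concerns the limit law only; it makes no claim about finite $N$.

*Proof.* Convergence to a symmetric measure $\rho$ depending only on $(c,c')$ is Lemma 4, and $\rho\neq0$. Let $\Gamma=\Gamma_\rho$ and $K=\lambda_{d_1}+\lambda_{d_2}-\lambda_{1/2}$, so (7) holds. The plan is to count how often the density can take a given value.

**Step 1 (the sign of $\mathrm{Im}\,K$).** *Purpose: describe $\{\mathrm{Im}\,K=0\}$ by a polynomial.* On $\mathbb C^-$, $\mathrm{Im}\,K=\omega_{d_1}+\omega_{d_2}-\omega_{1/2}$, and $\omega_{d_1},\omega_{d_2}<\omega_{1/2}$. So $-\pi<\mathrm{Im}\,K<\min(\omega_{d_1},\omega_{d_2})<\pi$, and $\mathrm{Im}\,K$ has the sign of its sine. By (6), $\mathrm{Im}\,K(A-ib)$ has the sign of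
$$\mathrm{Im}\,\big[(R-d_1^2+2ibd_1)(R-d_2^2+2ibd_2)(R-\tfrac14-ib)\big],\qquad R=A^2+b^2 .$$
The product of the first two factors is $(R-d_1^2)(R-d_2^2)-4b^2p+2ib\big[d_2(R-d_1^2)+d_1(R-d_2^2)\big]$, and the bracket is $s(R-p)$. So the displayed imaginary part is $b\,\Phi_b(R)$ with
$$\Phi_b(R)=2s(R-p)(R-\tfrac14)-(R-d_1^2)(R-d_2^2)+4b^2p=(2s-1)R^2-BR+p(\tfrac s2-p)+4b^2p.\tag{9}$$
Here $B>0$, since $d_i<\frac12$ gives $d_1^2+d_2^2<\frac s2$.

**Step 2 (boundary values of $\Gamma$).** *Purpose: show that $\rho$ has a continuous density off $0$ that vanishes at infinity.* On $S$, $v=1/\Gamma$ satisfies (4). Near a real point $t_0$ this is a cubic in $v$ with leading coefficient $\frac p2(e^\tau+1)\ne0$, so $v$ is bounded on $S$ near $t_0$. The cluster set of $v$ at $t_0$ is $\bigcap_{r>0}\overline{v(\{\tau\in S:|\tau-t_0|<r\})}$, a decreasing intersection of compact connected sets, hence connected. It is contained in the finite root set of $P(e^{t_0},\cdot)$, so it is a single point. Thus $v$ extends continuously to $S\cup\mathbb R$.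 As $P(u,0)=u-1$, $v(t)\ne0$ for real $t\neq0$. So $\Gamma$ extends continuously to $\mathbb R\setminus\{0\}$, and by Lemma 3.2
$$\rho|_{\mathbb R\setminus\{0\}}=f\,dt,\qquad f=-\tfrac1\pi\mathrm{Im}\,\Gamma\ge0,$$
with $f$ continuous on $\mathbb R\setminus\{0\}$, and even because $\rho$ is symmetric. As $t\to+\infty$ the cubic $e^{-t}P(e^t,v)$ tends to $(1-d_1v)(1-d_2v)(1+\frac v2)$, of the same degree, so its roots tend to $\frac1{d_1},\frac1{d_2},-2$. These are real and nonzero, so $\mathrm{Im}\,\Gamma(t)\to0$, that is, $f(t)\to0$.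

**Step 3 (the counting principle).** *Purpose: bound the number of solutions of $f(t)=b/\pi$.* Let $t\neq0$, $f(t)>0$, $b=\pi f(t)$. Then $w=\Gamma(t)=A-ib$ lies in $\mathbb C^-$, where $K$ is continuous, and (7) gives $K(w)=t\in\mathbb R$. So
$$\Phi_b(A^2+b^2)=0,\quad\text{and } w \text{ determines } t.\tag{10}$$
Each root $R$ of $\Phi_b$ allows at most the two points $w=\pm\sqrt{R-b^2}-ib$.

**Step 4 (case (a): shape).** Let $2s\le1$. *Purpose: $f$ is decreasing on $(0,\infty)$.* Then $\Phi_b'(R)=2(2s-1)R-B<0$ on $[0,\infty)$, so there is at most one $R$ and at most two points $w$ in (10). If $f$ took the value $b/\pi$ at two points of $(0,\infty)$, evenness would give four values of $t$, hence four points $w$. So $f$ is injective on $\{t>0:f(t)>0\}$. A component $(\alpha,\beta)$ of this open set with $\alpha>0$ would have $f\to0$ at both ends, so $f$ would take small positive values twice, which is impossible. Hence the set is empty or equal to some $(0,\beta)$. On it $f$ is continuous and injective, hence strictly monotone, and $f\to0$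 at $\beta$, so $f$ is strictly decreasing. Thus $\rho$ is unimodal with mode $0$.

**Step 5 (case (a): no atom).** *Purpose: absolute continuity.* By Lemma 3.4, $\rho(\{0\})=\lim_{\theta\downarrow0}i\theta/v(i\theta)$, which is $0$ if $v(0)\neq0$. Suppose $v(0)=0$. By symmetry $\Gamma(i\theta)=-iy(\theta)$ with $y(\theta)>0$, and now $y(\theta)\to\infty$. If $2s<1$, then $\mathrm{Im}\,K(-iy)=\frac{2s-1}y+O(y^{-3})<0$ for large $y$, contradicting $K(\Gamma(i\theta))=i\theta$. If $2s=1$, then $K(w)=O(w^{-3})$, so $\theta=O(y(\theta)^{-3})$ and $\theta\,y(\theta)\to0$: there is no atom. This proves (a).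

From here on let $2s>1$.

**Step 6 (case (b): one component).** *Purpose: find where $f$ is positive.* By (8) and Steps 1 and 2 of the proof of Theorem 2 with $n=2$, there is $\delta>0$ with $\rho|_{(-\delta,\delta)}=(c+c'-1)\delta_0$, and $\Gamma(t)=g(t)\to+\infty$ as $t\downarrow0$. So $f=0$ on $(-\delta,\delta)\setminus\{0\}$; setting $f(0)=0$ makes $f$ continuous on $\mathbb R$, and $\rho=(c+c'-1)\delta_0+f\,dt$. Since $\rho(\mathbb R)=\min(c,c')>c+c'-1$, $f\not\equiv0$. Now $\Phi_b$ is a genuine quadratic, so (10) allows at most four points $w$. By evenness, $f$ takes each positive value at most twice on $(0,\infty)$. Let $\alpha=\sup\{t>0:f=0\text{ on }(0,t)\}\in(0,\infty)$. Then $f(\alpha)=0$. On each component of $\{f>0\}\cap(0,\infty)$, $f$ tends to $0$ at both ends (also at an infinite end, by Step 2), so $f$ takes there every sufficiently small positive value at least twice. Two components would give four times. So there is exactly one, and by the definition of $\alpha$ it is $(\alpha,\beta)$ with $\beta\le\infty$.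

**Step 7 (case (b): one hump).** *Purpose: monotonicity on either side of the maximum.* On $(\alpha,\beta)$ let $f$ attain its maximum $M$ at $t_m$. Suppose $t_1\neq t_m$ were another maximum point, say $t_1<t_m$; the other case is the same. As values are taken at most twice, $f$ is not constant on $[t_1,t_m]$, so $f(t')<M$ for some $t'\in(t_1,t_m)$. A value slightly below $M$ is then taken in each of $(\alpha,t_1)$, $(t_1,t')$, $(t',t_m)$, $(t_m,\beta)$, which is impossible. So $t_m$ is the only maximum point. Now let $\alpha<t_1<t_2<t_m$ with $f(t_1)\ge f(t_2)$. If $f(t_1)=f(t_2)$, this value is less than $M$ and is also taken in $(t_m,\beta)$: three times. If $f(t_1)>f(t_2)$, a value strictly between them is taken in $(\alpha,t_1)$, $(t_1,t_2)$ and $(t_2,t_m)$. Both are impossible, so $f$ is strictly increasing on $(\alpha,t_m)$. By the mirrored argument it is strictly decreasing on $(t_m,\beta)$, with limit $0$ at $\beta$.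

**Step 8 (case (b): critical point of $K$).** *Purpose: prepare the computation of $\alpha$.* By (9), $\Phi_0(\frac14)=-(\frac14-d_1^2)(\frac14-d_2^2)<0$. Also $p<\frac12\min(d_1,d_2)\le\frac s4$, so $\Phi_0(0)=p(\frac s2-p)>0$. As $2s-1>0$, $\Phi_0$ has roots $0<R_1<\frac14<R_2$. On $(\frac12,\infty)$ the analytic extension of $K$ from $\mathbb C^-$ is the real function $\log\frac{A+d_1}{A-d_1}+\log\frac{A+d_2}{A-d_2}-\log\frac{A+1/2}{A-1/2}$, and
$$K'(A)=-\Big[\tfrac{2d_1}{A^2-d_1^2}+\tfrac{2d_2}{A^2-d_2^2}-\tfrac1{A^2-1/4}\Big]=-\frac{\Phi_0(A^2)}{(A^2-d_1^2)(A^2-d_2^2)(A^2-\frac14)};$$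
the numerator is right because $2\big(R-\frac14\big)\big[d_1(R-d_2^2)+d_2(R-d_1^2)\big]=2s(R-p)(R-\frac14)$. So for $A>\frac12$: $K'(A)<0$ if and only if $A>\sqrt{R_2}$.

**Step 9 (case (b): $\alpha=t_*$).** *Purpose: follow $\Gamma$ along the gap until it stops being invertible.* Since $\rho$ vanishes on $(0,\alpha)$, the integral for $\Gamma$ continues analytically across $(0,\alpha)$. There it is real, with
$$\Gamma'(t)=-\tfrac14\int\sinh^{-2}\big(\tfrac{t-x}2\big)\,d\rho(x)<0,\qquad \Gamma(0+)=+\infty .$$
As long as $\Gamma(t)>\frac12$, letting $\tau\to t$ in (7) gives $K(\Gamma(t))=t$. Differentiating, $K'(\Gamma(t))\Gamma'(t)=1$, so $K'(\Gamma(t))<0$ and, by Step 8, $\Gamma(t)>\sqrt{R_2}>\frac12$. So $\Gamma$, which decreases continuously from $+\infty$, cannot come down to $\frac12$ inside $(0,\alpha)$, and $\Gamma>\sqrt{R_2}$ on all of $(0,\alpha)$. Hence $\Gamma(\alpha)\ge\sqrt{R_2}$, and $K(\Gamma(\alpha))=\alpha$ by continuity.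

Suppose $\Gamma(\alpha)>\sqrt{R_2}$. Then $K'(\Gamma(\alpha))\ne0$, and $K$ has an analytic local inverse near $\alpha$, real on the real axis. For $\tau\in S$ near $\alpha$, $\Gamma(\tau)$ is near $\Gamma(\alpha)$ and $K(\Gamma(\tau))=\tau$, so $\Gamma$ equals this local inverse. Then $\Gamma$ is real slightly to the right of $\alpha$, so $f=0$ there, contradicting the definition of $\alpha$. Therefore $\Gamma(\alpha)=\sqrt{R_2}$ and $\alpha=K(\sqrt{R_2})=t_*$. It is positive, as it must be: $K$ strictly decreases to $0$ on $(\sqrt{R_2},\infty)$.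

**Step 10 (equal weights, and non-unimodality).** *Purpose: the remaining claims.* If $d_1=d_2=d=c/2$, then
$$\Phi_0(R)=4d(R-d^2)(R-\tfrac14)-(R-d^2)^2=(R-d^2)\big[(2c-1)R-\tfrac c2+\tfrac{c^2}4\big].$$
Since $d^2<\frac14<R_2$, $R_2$ is the root of the bracket, $R_2=\frac{c(2-c)}{4(2c-1)}$. Finally, $\rho$ in (b) is not unimodal: the atom $c+c'-1>0$ at $0$ would have to be its mode, but $f$ vanishes on $(0,t_*)$ and is not a.e. zero on $(t_*,\infty)$. Together with (a), $\rho$ is unimodal if and only if $c+c'\le1$. $\blacksquare$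

**Numbers for $c=c'=\frac34$.** The limit law has total mass $\frac34$ by (2) and an atom of mass $\frac12$ at $0$, so each side carries mass $\frac18$. Here $\sqrt{R_2}=\frac12\sqrt{1.875}\approx0.6847$, and with $d_1=d_2=0.375$,
$$t_*\approx2\log\frac{1.0597}{0.3097}-\log\frac{1.1847}{0.1847}\approx2.460-1.859\approx0.60 .$$
So the interval between $0$ and about $0.60$ is empty, and one hump starts at its right end.
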